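\title{Depth of binomial edge ideals of graphs with long induced cycles}

\begin{abstract}
For a connected non-complete graph $G$ with diameter $d$ and $f$ simplicial vertices, the binomial edge ideal $J_G$ satisfies $\operatorname{depth}(S/J_G)\ge d+f$. We show that an induced cycle of length at least $5$ does not force this inequality to be strict: every graph is an induced subgraph of a graph attaining equality, with any prescribed $d\ge 4$ and $f\ge 2$. The smallest example we give has nine vertices. We also prove two lower bounds for the depth. They show that such a cycle does force strict inequality when $d\le 3$ or $f\le 1$, and they determine the connected non-complete graphs with $\operatorname{depth}(S/J_G)=f+2$.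
\end{abstract}

\section{Introduction}

Let $G$ be a simple graph on the vertex set $[n]=\{1,\dots,n\}$, let $\mathbb{K}$ be an arbitrary field, and let $S_G=\mathbb{K}[x_1,\dots,x_n,y_1,\dots,y_n]$. The \emph{binomial edge ideal} of $G$ is
\[
J_G=\bigl(x_iy_j-x_jy_i : \{i,j\}\in E(G)\bigr)\subseteq S_G .
\]
Its generators are those $2$-minors of the generic $2\times n$ matrix with columns $(x_i,y_i)^{T}$ whose pair of columns is an edge of $G$. We write
\[
D(G)=\operatorname{depth}(S_G/J_G).
\]
For the complete graph $K_n$ all $2$-minors occur and $D(K_n)=n+1$. For other graphs one tries to bound $D(G)$ by combinatorial invariants, and three of them will be used here. Let $G$ be connected. The distance $\operatorname{dist}_G(i,j)$ is the length of a shortest path, or \emph{geodesic}, joining $i$ and $j$, and the \emph{diameter} $d(G)$ is the largest distance. A vertex is \emph{simplicial} if its neighbors induce a complete subgraph; $F(G)$ is the set of simplicial vertices and $f(G)=|F(G)|$. If $G$ is not complete, its \emph{vertex connectivity} $\kappa(G)$ is the least size of a set $T$ of vertices such that the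 graph $G-T$ induced on the remaining vertices is disconnected. It is known that every connected non-complete graph $G$ on $n$ vertices satisfies
\begin{equation}\label{eq:bounds}
d(G)+f(G)\;\le\; D(G)\;\le\; n+2-\kappa(G).
\end{equation}
We use both inequalities as known results. For the path $P_n$ on $n\ge 3$ vertices we have $d=n-1$, $f=2$ and $\kappa=1$, so the two bounds agree and $D(P_n)=n+1$.

The lower bound has a simple reading. A geodesic of length $d$ has $d-1$ interior vertices, and none of them is simplicial. So $d+f$ is one more than the number of vertices that are simplicial or lie in the interior of one fixed geodesic of length $d$; all other vertices are ignored. An induced cycle of length at least $4$ has no simplicial vertex of $G$ on it and is not contained in a geodesic, so part of it is always ignored. On cycles themselves the bound is far from sharp: $d+f=2$ for both $C_4$ and $C_5$, while $D(C_4)=4$ and $D(C_5)=5$ (Examples~\ref{ex:C4} and~\ref{ex:C5}). One would guess that a long induced cycle always contributes some depth that $d+f$ does not see. This is the content of the following question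 from~\cite{JS}.

\begin{quote}
If a connected graph $G$ contains an induced cycle of length at least $5$, is $D(G)\ge d(G)+f(G)+1$?
\end{quote}

The answer is no. Take the path $a,s,h,t,b$, which has depth $6$, and replace the middle vertex $h$ by a $5$-cycle all of whose vertices are joined to $s$ and to $t$ (Figure~\ref{fig:nine}). The resulting graph has $d=4$ and $f=2$, and its depth is still $6$. Nothing about the $5$-cycle is used in the computation; any graph can be inserted in its place.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={circle,fill=black,inner sep=1.6pt}]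
\node[label=below:$a$] (a) at (-4,0) {};
\node[label=below:$s$] (s) at (-2.5,0) {};
\node[label=below:$t$] (t) at (2.5,0) {};
\node[label=below:$b$] (b) at (4,0) {};
\node (c1) at (0,1.5) {};
\node (c2) at (-0.67,0.46) {};
\node (c3) at (-0.41,-1.21) {};
\node (c4) at (0.41,-1.21) {};
\node (c5) at (0.67,0.46) {};
\draw[gray] (s)--(c1) (s)--(c2) (s)--(c3) (s)--(c4) (s)--(c5);
\draw[gray] (t)--(c1) (t)--(c2) (t)--(c3) (t)--(c4) (t)--(c5);
\draw[very thick] (c1)--(c2)--(c3)--(c4)--(c5)--(c1);
\draw (a)--(s) (t)--(b);
\end{tikzpicture}
\caption{A graph on nine vertices with an induced $5$-cycle (thick), diameter $4$, two simplicial vertices $a$ and $b$, and $\operatorname{depth}(S_G/J_G)=6$. The non-adjacent vertices $s$ and $t$ are joined to every vertex of the cycle.}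
\label{fig:nine}
\end{figure}

To state the general construction, let $A_0,\dots,A_L$ be non-empty graphs. The \emph{chain} $\langle A_0,\dots,A_L\rangle$ is the disjoint union of the $A_i$ together with all edges between $A_{i-1}$ and $A_i$ for $1\le i\le L$. We call $A_i$ the \emph{level} $i$ of the chain; it is an induced subgraph. Inside a chain, $K_1^{(j)}$ stands for $j$ consecutive levels equal to $K_1$. For a graph $H$ and integers $p,k\ge1$ put
\[
\Gamma(H;p,k)=\bigl\langle K_p,\;K_1,\;H,\;K_1^{(k+1)}\bigr\rangle .
\]
Explicitly, the vertex set is $P\sqcup\{s\}\sqcup V(H)\sqcup\{t_0,\dots,t_k\}$; the set $P$ is a clique with $p$ vertices; $s$ is adjacent to all of $P$ and all of $V(H)$; $t_0$ is adjacent to all of $V(H)$; $t_0t_1\cdots t_k$ is a path; $H$ is induced; and there are no other edges. The graph in Figure~\ref{fig:nine} is $\Gamma(C_5;1,1)$.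

\begin{theorem}\label{thm:counter}
Let $H$ be any graph on $m\ge1$ vertices, let $p,k\ge1$, and let $\Gamma=\Gamma(H;p,k)$. Then $d(\Gamma)=k+3$, $f(\Gamma)=p+1$ and
\[
D(\Gamma)=k+p+4=d(\Gamma)+f(\Gamma).
\]
In particular, every graph $H$ is an induced subgraph of graphs attaining $D=d+f$, with any prescribed $d\ge4$ and $f\ge2$.
\end{theorem}

With $H=C_r$ this gives counterexamples containing an induced cycle of any length $r\ge5$. The guess behind the question is nevertheless partly right. The next theorem shows that two non-adjacent vertices, or the two ends of a geodesic, contribute to the depth even when they are not simplicial. We write $N(u)$ for the set of neighbors of $u$ and $N[u]=N(u)\cup\{u\}$.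

\begin{theorem}\label{thm:lower}
Let $G$ be a connected graph and $F=F(G)$.
\begin{itemize}
\item[(a)] If $a,b$ are distinct non-adjacent vertices, then $D(G)\ge 2+|F\cup\{a,b\}|$.
\item[(b)] Let $\ell=\operatorname{dist}_G(u,w)\ge2$, and let $X\subseteq F\setminus\{u,w\}$ be such that $X\cap N(u)$ is a clique (possibly empty). Then $D(G)\ge \ell+2+|X|$.
\end{itemize}
\end{theorem}

By (a), an induced cycle of length at least $4$ gives $D(G)\ge f+4$. This gain competes with the diameter and does not add to it: $f+4$ exceeds $d+f$ only when $d\le3$. Similarly, (b) gives $D(G)\ge d+2$, which exceeds $d+f$ only when $f\le1$. Outside these two ranges Theorem~\ref{thm:counter} applies, so the question can be answered for each pair $(d,f)$.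

\begin{theorem}\label{thm:range}
Let $d\ge2$ and $f\ge0$. The statement
\begin{quote}
every connected graph $G$ with $d(G)=d$ and $f(G)=f$ that contains an induced cycle of length at least $5$ satisfies $D(G)\ge d+f+1$
\end{quote}
is true if and only if $d\le3$ or $f\le1$. In the range $d\le3$ an induced cycle of length at least $4$ suffices. In the range $f\le1$ no cycle hypothesis is needed: the inequality holds for every connected non-complete graph.
\end{theorem}

Since a connected non-complete graph has $d\ge2$, its depth is at least $f+2$. Part (a) of Theorem~\ref{thm:lower} also determines when this value is attained. The \emph{join} $G_1*G_2$ is the disjoint union $G_1\sqcup G_2$ together with all edges between $G_1$ and $G_2$.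

\begin{theorem}\label{thm:join}
Let $G$ be connected and non-complete. Then $D(G)=f(G)+2$ if and only if $G=K_m*(K_{p_1}\sqcup\dots\sqcup K_{p_r})$ with $m\ge1$, $r\ge2$ and all $p_i\ge1$.
\end{theorem}

All proofs rest on one short exact sequence attached to a non-simplicial vertex, set up in Section~\ref{sec:tools}. It is read in two directions: vanishing of local cohomology gives the lower bounds of Section~\ref{sec:lower}, and injectivity of the connecting homomorphism gives the upper bound needed in Section~\ref{sec:counter}. Theorems~\ref{thm:range} and~\ref{thm:join} are deduced in Section~\ref{sec:conseq}.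

\section{Splitting at a vertex}\label{sec:tools}

\subsection{Depth and local cohomology}

Let $S$ be a polynomial ring over $\mathbb{K}$ with homogeneous maximal ideal $\mathfrak{m}$, and let $M\ne0$ be a finitely generated graded $S$-module. The depth of $M$ is the maximal length of an $M$-regular sequence in $\mathfrak{m}$. We use the following textbook facts. First, $\operatorname{depth}M=\min\{i:H^i_{\mathfrak{m}}(M)\ne0\}$, where $H^i_{\mathfrak{m}}$ is local cohomology. Second, a short exact sequence of modules induces a long exact sequence in local cohomology. Third, if $M$ is annihilated by some of the variables, then $H^i_{\mathfrak{m}}(M)$ may be computed over the polynomial ring in the remaining variables. Fourth, $\operatorname{depth}M=\dim S-\operatorname{pd}_SM$ (the Auslander--Buchsbaum formula). We put $H^i(G)=H^i_{\mathfrak{m}}(S_G/J_G)$, so that $D(G)$ is the least $i$ with $H^i(G)\ne0$.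

Besides \eqref{eq:bounds} we need two basic values:
\begin{equation}\label{eq:KU}
D(K_n)=n+1,\qquad D(G_1\sqcup G_2)=D(G_1)+D(G_2).
\end{equation}
The first holds because $S_{K_n}/J_{K_n}$ is the generic $2\times n$ determinantal ring, which is Cohen--Macaulay of dimension $n+1$. For the second, $S_{G_1\sqcup G_2}/J_{G_1\sqcup G_2}$ is the tensor product over $\mathbb{K}$ of the rings of $G_1$ and $G_2$; the tensor product of the two minimal free resolutions is a minimal free resolution, so projective dimensions add, and so do depths. Thus the depth of a graph is the sum of the depths of its components.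

The bounds \eqref{eq:bounds} exclude complete graphs, which do occur as components after a vertex is deleted. The next lemma treats both kinds of component at once.

\begin{lemma}\label{lem:comp}
Let $C$ be a connected graph and $Y\subseteq F(C)$. Then $D(C)\ge|Y|+1$. If some vertex of $C$ lies outside $Y$, then $D(C)\ge|Y|+2$. In particular $D(H)\ge2$ for every non-empty graph $H$.
\end{lemma}

\begin{proof}
If $C$ is not complete, then $d(C)\ge2$ and \eqref{eq:bounds} gives $D(C)\ge 2+f(C)\ge 2+|Y|$. If $C$ is complete, then $D(C)=|V(C)|+1$, where $|V(C)|\ge|Y|$ always and $|V(C)|\ge|Y|+1$ when a vertex lies outside $Y$. For the last claim take $Y=\emptyset$ in each component of $H$.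
\end{proof}

There is one family, besides paths, for which we shall use that the two bounds in \eqref{eq:bounds} agree.

\begin{lemma}\label{lem:join}
Let $G=K_m*(K_{p_1}\sqcup\dots\sqcup K_{p_r})$ with $m\ge1$, $r\ge2$ and all $p_i\ge1$. Then $f(G)=p_1+\dots+p_r$ and $D(G)=f(G)+2$.
\end{lemma}

\begin{proof}
A vertex of $K_{p_i}$ has closed neighborhood $V(K_{p_i})\cup V(K_m)$, a clique. A vertex of $K_m$ has non-adjacent neighbors in $K_{p_1}$ and $K_{p_2}$. So $f=\sum p_i$ and $n=m+f$. A vertex of $K_m$ is adjacent to all other vertices, so $d=2$, and $G-T$ is connected unless $T$ contains all of $K_m$; removing exactly $K_m$ disconnects $G$. Hence $\kappa=m$, and \eqref{eq:bounds} reads $f+2\le D(G)\le n+2-m=f+2$.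
\end{proof}

The depth in Lemma~\ref{lem:join} does not depend on $m$. These graphs can be large while their depth stays small, and they are the source of the upper bound in Theorem~\ref{thm:counter}.

\subsection{The exact sequence}

For a vertex $v$ of $G$, let $G_v$ be the graph obtained from $G$ by adding all edges between vertices of $N(v)$. If $v$ is simplicial then $G_v=G$, so only non-simplicial vertices are of interest.

\begin{lemma}[Ohtani's lemma]\label{lem:ohtani}
For every vertex $v$ of $G$ we have $J_G=J_{G_v}\cap\bigl((x_v,y_v)+J_{G-v}\bigr)$.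
\end{lemma}

\begin{proof}
We have $J_G\subseteq J_{G_v}$ because $G$ is a subgraph of $G_v$. A generator of $J_G$ lies in $(x_v,y_v)$ if its edge contains $v$ and in $J_{G-v}$ otherwise. This proves the inclusion $\subseteq$.

For $T\subseteq V(G)$ let $P_T(G)$ be the ideal generated by the variables $x_i,y_i$ with $i\in T$ and by the binomial edge ideals of the complete graphs on the vertex sets of the components of $G-T$. By \cite[Theorem~3.2]{HHHKR}, $J_G=\bigcap_{T\subseteq V(G)}P_T(G)$. So it suffices to show that each $P_T(G)$ contains one of the two ideals on the right-hand side. If $v\in T$, then $P_T(G)$ contains $x_v,y_v$ and $J_G\supseteq J_{G-v}$. If $v\notin T$, then the ends of every added edge of $G_v-T$ are already joined in $G-T$ through $v$. So $G-T$ and $G_v-T$ have components with the same vertex sets, and $P_T(G)=P_T(G_v)\supseteq J_{G_v}$.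
\end{proof}

\begin{proposition}\label{prop:split}
Let $v$ be a non-simplicial vertex of $G$.
\begin{itemize}
\item[(L)] $D(G)\ge\min\{D(G_v),\;D(G-v),\;D(G_v-v)+1\}$.
\item[(N)] If $H^i(G_v-v)\ne0$, $D(G_v)>i$ and $D(G-v)>i$, then $H^{i+1}(G)\ne0$, and hence $D(G)\le i+1$.
\end{itemize}
\end{proposition}

\begin{proof}
For ideals $I,I'$ of $S=S_G$ there is an exact sequence $0\to S/(I\cap I')\to S/I\oplus S/I'\to S/(I+I')\to0$. Take the two ideals of Lemma~\ref{lem:ohtani}. Modulo $(x_v,y_v)$ the ideal $J_{G_v}$ becomes $J_{G_v-v}$, which contains $J_{G-v}$, so their sum is $(x_v,y_v)+J_{G_v-v}$. We obtain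
\[
0\to S_G/J_G\to S_G/J_{G_v}\oplus S_{G-v}/J_{G-v}\to S_{G-v}/J_{G_v-v}\to0
\]
and the long exact sequence
\[
\cdots\to H^{i}(G_v)\oplus H^{i}(G-v)\to H^{i}(G_v-v)\to H^{i+1}(G)\to H^{i+1}(G_v)\oplus H^{i+1}(G-v)\to\cdots .
\]
If $j$ is smaller than the minimum in (L), then $H^{j-1}(G_v-v)$, $H^j(G_v)$ and $H^j(G-v)$ vanish, so $H^j(G)=0$. Under the hypotheses of (N) the leftmost displayed term vanishes, so the nonzero module $H^i(G_v-v)$ injects into $H^{i+1}(G)$.
\end{proof}

\begin{example}\label{ex:C4}
Let $G=C_4$ and let $v$ be any vertex. Then $G_v=K_2*(K_1\sqcup K_1)$ and $G-v=P_3$ have depth $4$, the first by Lemma~\ref{lem:join}, and $G_v-v=K_3$ has depth $4$. So (L) gives $D(C_4)\ge4$. Since $\kappa(C_4)=2$, the upper bound in \eqref{eq:bounds} gives $D(C_4)=4$.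
\end{example}

\subsection{Simplicial vertices and distances}

To use Proposition~\ref{prop:split} inductively we must know how $F$ and the distances change in the three graphs. The trade-off is this: passing to $G_v$ gains a simplicial vertex and shortens distances by at most one.

\begin{lemma}\label{lem:graph}
Let $G$ be a connected graph.
\begin{itemize}
\item[(i)] An interior vertex of a geodesic is not simplicial.
\item[(ii)] If $G'$ is an induced subgraph of $G$, then $F(G)\cap V(G')\subseteq F(G')$.
\end{itemize}
Now let $v\notin F(G)$.
\begin{itemize}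
\item[(iii)] $N[v]$ is a clique of $G_v$, and a vertex outside $N[v]$ has the same neighbors in $G_v$ as in $G$.
\item[(iv)] $F(G)\cup\{v\}\subseteq F(G_v)$ and $F(G)\subseteq F(G_v-v)$.
\item[(v)] $G_v$ and $G_v-v$ are connected, $\operatorname{dist}_{G_v}(x,y)\ge\operatorname{dist}_G(x,y)-1$ for all vertices $x,y$, and $\operatorname{dist}_{G_v-v}(x,y)=\operatorname{dist}_{G_v}(x,y)$ for $x,y\ne v$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) The two neighbors of an interior vertex on the geodesic are non-adjacent, since an edge between them would shorten it. (ii) A subset of a clique is a clique. (iii) This is the definition of $G_v$: both ends of an added edge lie in $N(v)$.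

(iv) The vertex $v$ is simplicial in $G_v$ by (iii). Let $x\in F(G)$. If $x\in N(v)$, then $N[x]$ is a clique containing $v$, so $N[x]\subseteq N[v]$, and the closed neighborhood of $x$ in $G_v$ is the clique $N[v]$. If $x\notin N[v]$, its neighborhood is unchanged and remains a clique, since edges were only added. The second inclusion follows from (ii) applied to $G_v$.

(v) The graph $G_v$ contains $G$ as a spanning subgraph, so it is connected. A geodesic of $G_v$ contains at most two vertices of the clique $N[v]$, because two of its vertices at distance at most $1$ must be consecutive. So it uses at most one added edge $x'y'$, and replacing that edge by $x',v,y'$ gives a walk in $G$ that is longer by one. Finally, $v$ is simplicial in $G_v$, so by (i) a geodesic of $G_v$ between two other vertices avoids $v$ and lies in $G_v-v$.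
\end{proof}

\section{The counterexamples}\label{sec:counter}

\subsection{The graph on nine vertices}

Let $G=\Gamma(C_5;1,1)$ be the graph of Figure~\ref{fig:nine}, and let $C$ be the vertex set of the cycle. Here $d=4$ and $F=\{a,b\}$, so $D(G)\ge6$. The difficulty is the upper bound. Since $s$ is a cut vertex, \eqref{eq:bounds} gives only $D(G)\le10$, and we have to show directly that $H^6(G)\ne0$. By (N), a nonzero cohomology module of $G_v-v$ survives in $G$ one degree higher, provided the two other graphs have large enough depth. So we look for a graph of small depth that is reached from $G$ by operations $G\mapsto G_v-v$.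

Apply the operation at $s$. The neighbors of $s$ become a clique, and $E=G_s-s$ consists of the clique $\{a\}\cup C$, the vertex $t$ joined to $C$, and the pendant vertex $b$. The cycle has disappeared: $C$ is a clique in $E$, whatever its edges were. Apply the operation again at $t$. The graph $E_t-t$ is the clique $C$ with $a$ and $b$ joined to it, that is, $K_5*(K_1\sqcup K_1)$. It has depth $4$ by Lemma~\ref{lem:join}, so $H^4(E_t-t)\ne0$. We now carry this class back in two steps.

\emph{From $E_t-t$ to $E$, with $i=4$.} The graph $E_t=K_5*(K_1\sqcup K_2)$, where $K_2=\{t,b\}$, has depth $5$ by Lemma~\ref{lem:join}, and $E-t=K_6\sqcup K_1$ has depth $7+2=9$. Both exceed $4$, so $H^5(E)\ne0$.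

\emph{From $E=G_s-s$ to $G$, with $i=5$.} The graph $G_s$ has diameter $3$ and simplicial vertices $a,s,b$, so $D(G_s)\ge6$. The graph $G-s$ is the disjoint union of $\{a\}$ and the graph $B$ induced on $C\cup\{t,b\}$, so we need $D(B)\ge4$. Here \eqref{eq:bounds} falls short, since $d(B)+f(B)=2+1$. Instead apply (L) at $t$: the graph $B-t=C_5\sqcup K_1$ has depth at least $2+2$, and $B_t=K_7$ and $B_t-t=K_6$ have depths $8$ and $7$. So $D(B)\ge4$ and $D(G-s)\ge6$. By (N), $H^6(G)\ne0$, and $D(G)=6$.

The cycle entered only through $D(C_5)\ge2$. In general the tail $t_0\cdots t_k$ is longer, and the first step is repeated along it.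

\subsection{Chains}

All graphs that occur in the general argument are chains, and their invariants can be read off from the levels.

\begin{lemma}\label{lem:chain}
Let $G=\langle A_0,\dots,A_L\rangle$ with $L\ge1$, and suppose that $A_0,A_1,A_{L-1},A_L$ are complete. Put $\alpha=|V(A_0)|$ and $\beta=|V(A_L)|$. Then $D(G)\ge L+\alpha+\beta$. If $L\ge2$, then $d(G)=L$ and $f(G)=\alpha+\beta$.
\end{lemma}

\begin{proof}
If $L=1$ then $G=K_{\alpha+\beta}$ has depth $\alpha+\beta+1$. Let $L\ge2$. An edge changes the level by at most one, and choosing one vertex from each intermediate level gives a path, so vertices in levels $i\ne j$ are at distance $|i-j|$. Two vertices in the same level have a common neighbor in an adjacent level, so their distance is at most $2\le L$. Hence $d(G)=L$. A vertex of $A_0$ has closed neighborhood $V(A_0)\cup V(A_1)$, a clique, and a vertex of $A_L$ has closed neighborhood $V(A_{L-1})\cup V(A_L)$, a clique. A vertex in level $i$ with $0<i<L$ has neighbors in levels $i-1$ and $i+1$, which are non-adjacent. So $f(G)=\alpha+\beta$, and \eqref{eq:bounds} gives the bound.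
\end{proof}

Suppose that a level $A_i$ with $0<i<L$ is a single vertex $v$. Then $N(v)=V(A_{i-1})\cup V(A_{i+1})$ and $v$ is not simplicial. Writing $\widehat{A}$ for the complete graph on $V(A)$, we have directly from the definitions
\begin{align*}
G-v&=\langle A_0,\dots,A_{i-1}\rangle\sqcup\langle A_{i+1},\dots,A_L\rangle,\\
G_v-v&=\langle A_0,\dots,A_{i-2},\widehat{A}_{i-1},\widehat{A}_{i+1},A_{i+2},\dots,A_L\rangle .
\end{align*}
If $i=1$, then $G_v$ is obtained from the chain $G_v-v$ by adding $v$ to its first level, which stays complete. If $i=L-1$, then $v$ is added to the last level. We split only at vertices of these two kinds.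

\begin{lemma}\label{lem:E}
For $p,m\ge1$ and $k\ge0$ let $E_k=\langle K_p,K_m,K_1^{(k+1)}\rangle$. Then $D(E_k)=k+p+3$.
\end{lemma}

\begin{proof}
The chain $E_k$ has $L=k+2$, so Lemma~\ref{lem:chain} gives $D(E_k)\ge(k+2)+p+1$. We prove equality by induction on $k$. For $k=0$ we have $E_0=K_m*(K_p\sqcup K_1)$, of depth $p+3$ by Lemma~\ref{lem:join}.

Let $k\ge1$, let $v$ be the single vertex in level $L-1$, and let $i=k+p+2$. The three graphs are as follows.
\begin{itemize}
\item $(E_k)_v-v=\langle K_p,K_m,K_1^{(k)}\rangle=E_{k-1}$ has depth $i$ by induction, so $H^i\bigl((E_k)_v-v\bigr)\ne0$.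
\item $(E_k)_v=\langle K_p,K_m,K_1^{(k-1)},K_2\rangle$ has last level $k+1$, so its depth is at least $(k+1)+p+2=i+1$ by Lemma~\ref{lem:chain}.
\item $E_k-v=\langle K_p,K_m,K_1^{(k-1)}\rangle\sqcup K_1$. The first component has last level $k\ge1$, with at least one vertex in it, so its depth is at least $k+p+1$. The total is at least $k+p+3=i+1$.
\end{itemize}
By (N), $D(E_k)\le i+1=k+p+3$.
\end{proof}

The next lemma is the only place where the edges of $H$ could matter. For $H=C_5$, Lemma~\ref{lem:chain} does not apply and \eqref{eq:bounds} gives one less than we need. The bound is a special case of Theorem~\ref{thm:lower}(b), but the direct proof is short and keeps Theorem~\ref{thm:counter} independent of Section~\ref{sec:lower}.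

\begin{lemma}\label{lem:B}
Let $H$ be a graph on $m\ge1$ vertices, let $k\ge1$, and let $B=\langle H,K_1^{(k+1)}\rangle$. Then $D(B)\ge k+3$.
\end{lemma}

\begin{proof}
Apply (L) at the vertex $t$ in level $1$.
\begin{itemize}
\item $B-t=H\sqcup P_k$. We have $D(H)\ge2$ by Lemma~\ref{lem:comp}, and $D(P_k)\ge k+1$ by \eqref{eq:KU} for $k=1$ and by Lemma~\ref{lem:chain} for $k\ge2$. So $D(B-t)\ge k+3$.
\item $B_t=\langle K_{m+1},K_1^{(k)}\rangle$ has depth at least $k+(m+1)+1\ge k+3$ by Lemma~\ref{lem:chain}.
\item $B_t-t=\langle K_m,K_1^{(k)}\rangle$ has depth at least $k+m+1\ge k+2$ by the same lemma.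
\end{itemize}
The minimum in (L) is at least $k+3$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The chain $\Gamma=\langle K_p,K_1,H,K_1^{(k+1)}\rangle$ has $L=k+3$. Its levels $1$ and $L-1$ are the single vertices $s$ and $t_{k-1}$, the latter because $k\ge1$. Lemma~\ref{lem:chain} gives $d(\Gamma)=k+3$, $f(\Gamma)=p+1$ and $D(\Gamma)\ge k+p+4$. For the upper bound apply (N) at $s$ with $i=k+p+3$.
\begin{itemize}
\item $\Gamma_s-s=\langle K_p,K_m,K_1^{(k+1)}\rangle=E_k$, so $H^i(\Gamma_s-s)\ne0$ by Lemma~\ref{lem:E}.
\item $\Gamma_s=\langle K_{p+1},K_m,K_1^{(k+1)}\rangle$ has depth at least $(k+2)+(p+1)+1=i+1$ by Lemma~\ref{lem:chain}.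
\item $\Gamma-s=K_p\sqcup\langle H,K_1^{(k+1)}\rangle$ has depth at least $(p+1)+(k+3)=i+1$ by Lemma~\ref{lem:B}.
\end{itemize}
Hence $D(\Gamma)\le i+1=k+p+4$. For the last statement, given $d\ge4$ and $f\ge2$, take $k=d-3$ and $p=f-1$.
\end{proof}

\begin{remark}
The hypotheses $p,k\ge1$ keep $H$ two levels away from both ends of the chain, and neither can be dropped. The chain $\langle K_p,K_1,C_5,K_1\rangle$, which corresponds to $k=0$, has diameter $3$. The chain $\langle K_1,C_5,K_1^{(k+1)}\rangle$ with $k\ge1$, which corresponds to $p=0$, has one simplicial vertex. In both cases Theorem~\ref{thm:range} gives $D\ge d+f+1$.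
\end{remark}

\section{Two lower bounds}\label{sec:lower}

Both parts of Theorem~\ref{thm:lower} are proved from (L) by induction on the pair
\[
\bigl(|V(G)|,\;|V(G)\setminus F(G)|\bigr)
\]
in lexicographic order. Let $v\notin F(G)$. The graph $G_v-v$ and the components of $G-v$ have fewer vertices than $G$, and $G_v$ has the same number of vertices and fewer non-simplicial ones by Lemma~\ref{lem:graph}(iv). All of them are connected, so the induction hypothesis applies to each. No separate base case is needed, since both statements are empty for complete graphs. Throughout, $n=|V(G)|$, and $F\cap C$ means $F\cap V(C)$.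

\subsection{A pair of non-adjacent vertices}

\begin{proof}[Proof of Theorem~\ref{thm:lower}(a)]
We first reduce to a pair at distance $2$, which supplies a non-simplicial vertex to split at. If $\operatorname{dist}(a,b)\ge3$, let $b'$ be the vertex at distance $2$ from $a$ on a geodesic from $a$ to $b$. It is an interior vertex, so $b'\notin F\cup\{a\}$ and $|F\cup\{a,b'\}|=|F\cup\{a\}|+1\ge|F\cup\{a,b\}|$. The bound for $(a,b')$ implies the bound for $(a,b)$.

So let $u,w$ be vertices at distance $2$, let $v$ be a common neighbor, and put $W=F\cup\{u,w\}$. Then $v\notin F$, so $v\notin W$ and $|W|\le n-1$. By (L) it suffices to prove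
\[
D(G_v)\ge|W|+2,\qquad D(G_v-v)\ge|W|+1,\qquad D(G-v)\ge|W|+2 .
\]

\emph{The graphs $G_v$ and $G_v-v$.} The difficulty is that $u$ and $w$ are adjacent in these graphs, so the pair is lost. We treat both graphs together. Let $(G',F',\varepsilon)$ be $(G_v,F\cup\{v\},1)$ or $(G_v-v,F,0)$. Then $G'$ has $n-1+\varepsilon$ vertices, $F'\subseteq F(G')$, $|F'|=|F|+\varepsilon$, and we must show $D(G')\ge|W|+1+\varepsilon$.

If $G'$ is complete, then $D(G')=n+\varepsilon\ge|W|+1+\varepsilon$. Suppose it is not. By induction,
\begin{equation}\label{eq:Gprime}
D(G')\ge2+|F'\cup\{c,e\}|\quad\text{for every non-adjacent pair $c,e$ of $G'$.}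
\end{equation}
If $|W|\le|F|+1$, any pair gives $D(G')\ge2+|F|+\varepsilon\ge|W|+1+\varepsilon$. The remaining case is $u,w\notin F$, so that $|W|=|F|+2$. We need one more unit, that is, a non-adjacent pair of $G'$ containing a vertex outside $F\cup\{v\}$; for such a pair \eqref{eq:Gprime} gives $D(G')\ge3+|F|+\varepsilon=|W|+1+\varepsilon$. Take any non-adjacent pair $c,e$ of $G'$. Since $N[v]$ is a clique of $G_v$, we may assume $c\notin N[v]$. If $c\notin F$, the pair $c,e$ will do. If $c\in F$, then $c$ is not adjacent in $G$ to both of the non-adjacent vertices $u,w$. Let $z\in\{u,w\}$ be not adjacent to $c$ in $G$. Then $z\notin F\cup\{v\}$, in particular $z\ne c$, and $z$ is not adjacent to $c$ in $G'$ by Lemma~\ref{lem:graph}(iii). The pair $c,z$ will do.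

\emph{The graph $G-v$.} Its depth is the sum of the depths of its components $C$. The sets $W\cap C$ partition $W$, and $F\cap C\subseteq F(C)$. A component containing neither $u$ nor $w$ has $D(C)\ge|W\cap C|+1$ by Lemma~\ref{lem:comp}. So it is enough to gain $2$ over $|W\cap C|$ in total from the components containing $u$ and $w$. If $u$ and $w$ lie in one component $C$, they are non-adjacent in it, and induction gives $D(C)\ge2+|F(C)\cup\{u,w\}|\ge2+|W\cap C|$. Otherwise let $u\in C_1\ne C_2\ni w$. Apply Lemma~\ref{lem:comp} to $C_1$ with $Y=F\cap C_1$. If $u\in F$, then $W\cap C_1=Y$ and $D(C_1)\ge|Y|+1$. If $u\notin F$, then $|W\cap C_1|=|Y|+1$ and $D(C_1)\ge|Y|+2$. In both cases $D(C_1)\ge|W\cap C_1|+1$. The same argument with $w$ in place of $u$ gives $D(C_2)\ge|W\cap C_2|+1$. Summing, $D(G-v)\ge|W|+2$.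
\end{proof}

\begin{example}\label{ex:C5}
Let $G=C_5$ with vertices $v,a,c,e,b$ in cyclic order. Then $G-v=P_4$ has depth $5$, and $G_v-v=C_4$ has depth $4$ by Example~\ref{ex:C4}. In $G_v$ the vertex $v$ is simplicial and $a,e$ are non-adjacent, so part (a) gives $D(G_v)\ge2+|\{v,a,e\}|=5$. By (L), $D(C_5)\ge5$, and $\kappa(C_5)=2$ gives $D(C_5)=5$.
\end{example}

\subsection{The ends of a geodesic}

Part (b) says that the ends $u,w$ of a geodesic count in the bound whether or not they are simplicial. This is why they are excluded from $X$: for $P_3$ with ends $u,w$, the choice $X=\{u,w\}$ would give $6$, while $D(P_3)=4$. The proof splits at the last interior vertex $v$ of the geodesic. In $G_v$ the distance drops by one while $v$ joins $X$, so the bound is unchanged. Carrying an arbitrary set $X$ through the induction, and not just $X=\emptyset$, is what makes this exchange possible.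

\begin{proof}[Proof of Theorem~\ref{thm:lower}(b)]
We argue by induction over all quadruples $(G,u,w,X)$, using part (a) freely. If $\ell=2$, part (a) gives $D(G)\ge2+|F\cup\{u,w\}|\ge2+|X|+2$. Let $\ell\ge3$, let $u=v_0,v_1,\dots,v_\ell=w$ be a geodesic, and put $v=v_{\ell-1}$. Then $v\notin F$, so $v\notin X$, and $\operatorname{dist}(u,v)=\ell-1\ge2$, so $u\notin N[v]$. By (L) it suffices to prove
\[
D(G_v)\ge\ell+2+|X|,\qquad D(G_v-v)\ge\ell+1+|X|,\qquad D(G-v)\ge\ell+2+|X| .
\]

\emph{The graph $G_v$.} By Lemma~\ref{lem:graph}, $u$ has the same neighbors in $G_v$ as in $G$, $X\cup\{v\}\subseteq F(G_v)\setminus\{u,w\}$, and $\operatorname{dist}_{G_v}(u,w)\ge\ell-1\ge2$. Since $v\notin N(u)$, the set $X\cup\{v\}$ meets $N(u)$ in the clique $X\cap N(u)$. Induction applied to $(G_v,u,w,X\cup\{v\})$ gives $D(G_v)\ge(\ell-1)+2+(|X|+1)$.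

\emph{The graph $G_v-v$.} Again $u$ has the same neighbors as in $G$, $X\subseteq F(G_v-v)\setminus\{u,w\}$, and the distance from $u$ to $w$ is at least $\ell-1$. Induction applied to $(G_v-v,u,w,X)$ gives $D(G_v-v)\ge(\ell-1)+2+|X|$.

\emph{The graph $G-v$.} For a component $C$ the set $X\cap C$ lies in $F(C)$, these sets partition $X$, and $D(C)\ge|X\cap C|+1$ by Lemma~\ref{lem:comp}. So it is enough to gain $\ell+2$ over $|X\cap C|$ in total from the components containing $u$ and $w$. If $u$ and $w$ lie in one component $C$, then $\operatorname{dist}_C(u,w)\ge\ell$, and induction applied to $(C,u,w,X\cap C)$ gives $D(C)\ge\ell+2+|X\cap C|$.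

Now let $u\in C_1\ne C_2\ni w$. Since $w\notin X$, Lemma~\ref{lem:comp} gives $D(C_2)\ge2+|X\cap C_2|$. It remains to show
\begin{equation}\label{eq:C1}
D(C_1)\ge\ell+|X\cap C_1| .
\end{equation}
Let $a=v_{\ell-2}$. The path $v_0,\dots,v_{\ell-2}$ avoids $v$, so $a\in C_1$ and $\operatorname{dist}_{C_1}(u,a)=\ell-2$. Since $\ell\ge3$, the vertex $a$ is interior to the geodesic, so $a\ne u$ and $a\notin X$. If $\ell\ge4$, induction applied to $(C_1,u,a,X\cap C_1)$ gives $D(C_1)\ge(\ell-2)+2+|X\cap C_1|$, which is \eqref{eq:C1}.

If $\ell=3$, then $u$ and $a$ are adjacent and the induction hypothesis does not apply to them. We need $D(C_1)\ge3+|X\cap C_1|$, and there are three cases. If $C_1$ is complete, then $D(C_1)=|V(C_1)|+1\ge3+|X\cap C_1|$, because $u$ and $a$ are two vertices of $C_1$ outside $X$. If $C_1$ has a non-adjacent pair $c,e$ not contained in $X$, then part (a) gives $D(C_1)\ge2+|(X\cap C_1)\cup\{c,e\}|\ge3+|X\cap C_1|$. The remaining case is that $C_1$ is not complete and all its non-adjacent pairs are contained in $X$. Then $u\notin X$ is adjacent to every other vertex of $C_1$, so a non-adjacent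 pair of $C_1$ lies in $X\cap N(u)$. This contradicts the hypothesis that $X\cap N(u)$ is a clique, so the case does not occur.
\end{proof}

\begin{remark}
The hypothesis on $X\cap N(u)$ is only passed along in the induction until the last case of the proof. There it rules out that $C_1$ is one of the joins of Theorem~\ref{thm:join} with $F(C_1)=X\cap C_1$, for which $D(C_1)=2+|X\cap C_1|$ and \eqref{eq:C1} would fail. The hypothesis holds automatically when $u$ is simplicial. The bound in (b) is attained with a non-simplicial end: in $\Gamma(H;p,k)$ take $u=s$, $w=t_k$ and $X=P$, so that $\ell+2+|X|=(k+2)+2+p=D(\Gamma)$.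
\end{remark}

\section{The exact range and the graphs of depth $f+2$}\label{sec:conseq}

\begin{proof}[Proof of Theorem~\ref{thm:range}]
Let $d\le3$, and suppose that $G$ contains an induced cycle of length at least $4$. No vertex of the cycle is simplicial in $G$, because its two neighbors on the cycle are non-adjacent. Let $a,b$ be two non-adjacent vertices of the cycle. By Theorem~\ref{thm:lower}(a), $D(G)\ge2+|F(G)\cup\{a,b\}|=f+4\ge d+f+1$.

Let $f\le1$, and let $G$ be connected and non-complete. Choose $u,w$ with $\operatorname{dist}(u,w)=d\ge2$. Theorem~\ref{thm:lower}(b) with $X=\emptyset$ gives $D(G)\ge d+2\ge d+f+1$.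

Let $d\ge4$ and $f\ge2$. By Theorem~\ref{thm:counter}, the graph $\Gamma(C_5;f-1,d-3)$ has diameter $d$, has $f$ simplicial vertices, contains an induced $5$-cycle, and has depth exactly $d+f$. So the statement is false for this pair.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:join}]
The joins have depth $f+2$ by Lemma~\ref{lem:join}. Conversely, let $D(G)=f+2$ and $F=F(G)$. By Theorem~\ref{thm:lower}(a), $|F\cup\{a,b\}|\le f$ for every non-adjacent pair $a,b$, so every non-adjacent pair lies in $F$. Hence each vertex outside $F$ is adjacent to all other vertices. If $x,y,z$ are distinct vertices of $F$ with $y$ adjacent to both $x$ and $z$, then $x$ and $z$ are adjacent because $y$ is simplicial. So the graph induced on $F$ is a disjoint union of cliques $K_{p_1},\dots,K_{p_r}$. Since $G$ is not complete, it has a non-adjacent pair, whose vertices lie in different cliques; thus $r\ge2$. Since $G$ is connected, $m=|V(G)\setminus F|\ge1$. Therefore $G=K_m*(K_{p_1}\sqcup\dots\sqcup K_{p_r})$.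
\end{proof}

\begin{thebibliography}{9}

\bibitem{HHHKR}
Herzog, Hibi, Hreinsd\'ottir, Kahle and Rauh,
\emph{Binomial edge ideals and conditional independence statements}.

\bibitem{JS}
A.~V.~Jayanthan and Rajib Sarkar,
\emph{Depth of Binomial Edge Ideals in terms of Diameter and Vertex Connectivity},
arXiv:2112.04835 (2021).

\end{thebibliography}
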